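# Reflecting ordinals when $\omega_1^L$ is countable

## 1. Reflecting ordinals, and the easy case $\sigma^1_3\ge\omega_1^L$

An ordinal $\alpha$ reflects if everything that $L_\alpha$ can say in a given class of second-order formulas about ordinals below $\alpha$ is already said by a shorter level $L_{\alpha'}$. Take the least such $\alpha$. It can be computed in $V$, or inside $L$. The structure $L_\alpha$ is the same in both universes, but the second-order quantifiers range over different power sets, so the two answers may differ. The question, posed as open by Juan P. Aguilera and Corey Bacal Switzer in "Reflection Properties of Ordinals in Generic Extensions", arXiv:2311.12533 (2023), concerns level 3 of the second-order hierarchy: if $V$ sees that the $\omega_1$ of $L$ is countable, must the least reflecting ordinals of $V$ be strictly larger than those of $L$?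

**Definition 1.** Let $n<\omega$. An ordinal $\alpha$ is $\Sigma^1_n$-reflecting if for each $l\ge1$, each tuple $\beta_1<\dots<\beta_l<\alpha$ and each $\Sigma^1_n$ formula $\varphi$ with $L_\alpha\models\varphi(\vec\beta)$, there is $\alpha'\in(\beta_l,\alpha)$ with $L_{\alpha'}\models\varphi(\vec\beta)$. Replace $\Sigma$ by $\Pi$ for $\Pi^1_n$-reflecting. Here $\models$ is full second-order satisfaction: set quantifiers range over all subsets of $L_\alpha$ in the universe under consideration. Only ordinals $\alpha>\omega$ with $L_\alpha$ closed under pairing are considered. The least such $\Sigma^1_n$-reflecting ordinal is $\sigma^1_n$, the least such $\Pi^1_n$-reflecting ordinal is $\pi^1_n$, and $(\sigma^1_n)^L$, $(\pi^1_n)^L$ are these ordinals computed in $L$.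

For $\alpha>0$, closure of $L_\alpha$ under pairing means exactly that $\alpha$ is a limit. If $\alpha$ is a limit and $x,y\in L_\gamma$ with $\gamma<\alpha$, then $\{x,y\}\in L_{\gamma+1}$. If $\alpha=\gamma+1$, then $\gamma\in L_\alpha$, but $\{\gamma\}\notin L_{\gamma+1}$, because the elements of $L_{\gamma+1}$ are subsets of $L_\gamma$ and $\gamma\notin L_\gamma$. Let $\mathsf{Pair}$ be the first-order sentence saying that the universe is closed under pairing.

Two small examples, both with the parameter $\omega$. The ordinal $\omega+\omega$ is not reflecting even for first-order formulas: $L_{\omega+\omega}\models\mathsf{Pair}$, but every $\alpha'\in(\omega,\omega+\omega)$ is a successor. Nor is $\omega^2$: in $L_{\omega^2}$ the limit ordinals are unbounded, whereas an $\alpha'\in(\omega,\omega^2)$ has the form $\omega\cdot m+k$ and has only finitely many limit ordinals below it. Reflecting ordinals are much larger than anything one names in this way.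

**Convention 2.** We write blocks of like second-order quantifiers over relations of any finite arity. Over $L_\alpha$ with $\alpha>\omega$ a limit this changes nothing: an $m$-ary relation is a set of $m$-tuples, which are elements of $L_\alpha$, and two sets $X_0,X_1$ are coded by the one set $\{(i,x):i<2,\ x\in X_i\}$. Quantifiers may be pulled out of conjunctions and disjunctions block by block, and dummy quantifiers are allowed, so $\Sigma^1_n$ and $\Pi^1_n$ formulas count as $\Sigma^1_{n+1}$ and as $\Pi^1_{n+1}$. Whenever we reflect a formula, we conjoin $\mathsf{Pair}$ to it and add $\omega$ to the parameters (listed in increasing order). The reflected ordinal $\alpha'$ is then automatically a limit ordinal $>\omega$, so the coding is correct at $\alpha'$ too.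

Write $\kappa=\omega_1^L$ throughout. First we need to know that the ordinals exist and how large they can be.

**Lemma 3 (ZFC).** For every $n$, $\sigma^1_n$ and $\pi^1_n$ exist and are $<\omega_1$. Consequently $(\sigma^1_n)^L,(\pi^1_n)^L<\kappa$.

*Proof.* Suppose every limit $\alpha\in(\omega,\omega_1)$ fails to be $\Sigma^1_n$-reflecting. Choose witnesses: $L_\alpha\models\varphi_\alpha(\vec\beta_\alpha)$, but $L_{\alpha'}\not\models\varphi_\alpha(\vec\beta_\alpha)$ for all $\alpha'\in(\max\vec\beta_\alpha,\alpha)$. The map $\alpha\mapsto\max\vec\beta_\alpha<\alpha$ is regressive on a club, so by Fodor's lemma it is constant on a stationary set, with value $\delta$ say. There are only countably many formulas and countably many finite tuples of ordinals $\le\delta$, so uncountably many $\alpha$ in this set share the same pair $(\varphi,\vec\beta)$. Take two of them, $\alpha'<\alpha$. Then $\max\vec\beta<\alpha'$ and $L_{\alpha'}\models\varphi(\vec\beta)$, contradicting the choice of the witness for $\alpha$. The case of $\Pi^1_n$ is the same. The last sentence is the lemma applied inside $L$. $\square$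

**Proposition 4 (the easy case).** If $\sigma^1_3\ge\omega_1^L$, then $(\sigma^1_3)^L<\sigma^1_3$. If $\pi^1_3\ge\omega_1^L$, then $(\pi^1_3)^L<\pi^1_3$.

*Proof.* By Lemma 3, $(\sigma^1_3)^L<\omega_1^L\le\sigma^1_3$, and likewise for $\pi^1_3$. $\square$

What changes in general is that $\sigma^1_3$ may lie below $\omega_1^L$. Then $L$ and $V$ look at the same countable level $L_\alpha$ with different power sets, and the two computations must really be compared. The answer is still positive.

**Theorem A (ZFC).** If $\omega_1^L<\omega_1$, then $(\sigma^1_3)^L<\sigma^1_3$ and $(\pi^1_3)^L<\pi^1_3$.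

## 2. Both sides of $\omega_1^L$ occur: $0^\#$ and the Lévy collapse

This section shows that the hypothesis $\omega_1^L<\omega_1$ does not tell us whether we are in the easy case.

**Proposition 5.** If $0^\#$ exists, then $\omega_1^L<\omega_1$ and $\sigma^1_3,\pi^1_3>\omega_1^L$.

*Proof.* We recall the facts used about Silver indiscernibles. First, $L_{\omega_1}\prec L$, so $\omega_1^L$, being definable in $L$, is $<\omega_1$. Second, $0^\#$ is a $\Pi^1_2$ singleton (Solovay): it is the unique $z\subseteq\omega$ with $P(z)$, for some $\Pi^1_2$ formula $P$. Third, the Ehrenfeucht–Mostowski model of $0^\#$ on $\omega$ indiscernibles is recursive in $0^\#$ and isomorphic to $L_{\iota_\omega}\prec L$, where $\iota_\omega$ is the $\omega$-th Silver indiscernible.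

*A name for every $\alpha\le\kappa$.* From $z=0^\#$ one reads off recursively which terms of this model denote ordinals $\le\omega_1$, which of them are equal, and which is smaller. Keeping the least code in each equality class gives a linear order $W_z$ on a subset of $\omega$, recursive in $z$, of type $\omega_1^L+1$. Let $\alpha\in(\omega,\kappa]$ be a limit. Then there is $k<\omega$ such that the set $W_z{\restriction}k$ of $W_z$-predecessors of $k$ has order type $\alpha$, for $z=0^\#$.

*Two formulas that pin $\alpha$ down.* For a limit $\alpha'>\omega$ consider, over $L_{\alpha'}$,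
$$\exists z\subseteq\omega\,\big[P(z)\wedge\exists F\,(F:\mathrm{Ord}\cap L_{\alpha'}\cong W_z{\restriction}k)\big],\qquad \forall z\subseteq\omega\,\big[P(z)\to\exists F\,(F:\mathrm{Ord}\cap L_{\alpha'}\cong W_z{\restriction}k)\big].$$
Arithmetic on $\omega$ is first-order definable over $L_{\alpha'}$, so $P$ is $\Pi^1_2$ over $L_{\alpha'}$ and the clause "$\exists F$" is $\Sigma^1_1$. Hence the first formula is $\Sigma^1_3$. In the second, $\neg P$ is $\Sigma^1_2$, so it is $\Pi^1_3$. Only $z=0^\#$ satisfies $P$, so each formula holds at $L_{\alpha'}$ iff $\alpha'$ is the order type of $W_{0^\#}{\restriction}k$, that is, iff $\alpha'=\alpha$.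

If $\alpha$ were $\Sigma^1_3$- or $\Pi^1_3$-reflecting, reflecting the corresponding formula with parameters $k,\omega$ would give a limit $\alpha'\in(\omega,\alpha)$ with $\alpha'=\alpha$, which is absurd. So no limit $\alpha\in(\omega,\kappa]$ is reflecting in either sense. $\square$

**Proposition 6.** Let $G$ be $\mathrm{Col}(\omega,\omega_1^L)$-generic over $L$. In $L[G]$ we have $\omega_1^L<\omega_1$, and all $\sigma^1_n,\pi^1_n$ are $<\omega_1^L$.

*Proof.* Clearly $\kappa=\omega_1^L$ is countable in $L[G]$. Let $P=\mathrm{Col}(\omega,\omega_1^L)$ as defined in $L$.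

*The truth of $L[G]$ about small levels is known in $L$.* The forcing $P$ is homogeneous: for $p,q\in P$ some automorphism $e\in L$ makes $e(p)$ and $q$ compatible. Automorphisms fix the canonical names of elements of $L$, so no $p,q$ can decide a statement about elements of $L$ in opposite ways. Hence $1_P$ decides all such statements. Second-order satisfaction over set structures is definable in set theory, so $L$ contains the set $T$ of all $(\varphi,\vec\beta,\alpha)$ with $\vec\beta<\alpha<\kappa$ and $1_P\Vdash$ "$L_\alpha\models\varphi(\vec\beta)$". For $\alpha<\kappa$, "$L_\alpha\models\varphi(\vec\beta)$" holds in $L[G]$ iff $(\varphi,\vec\beta,\alpha)\in T$.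

*A closure point.* Work in $L$. For each second-order $\varphi$ let $f_\varphi(\vec\beta)$ be the least $\alpha'\in(\max\vec\beta,\kappa)$ with $(\varphi,\vec\beta,\alpha')\in T$, if there is one. These are countably many functions on finite tuples from the regular uncountable cardinal $\kappa=\omega_1$, so there is a limit $\alpha\in(\omega,\kappa)$ closed under all of them. Suppose that in $L[G]$, $L_\alpha\models\varphi(\vec\beta)$ with $\vec\beta<\alpha$. Then $(\varphi,\vec\beta,\alpha)\in T$, so $f_\varphi(\vec\beta)$ is defined. By closure $\alpha'=f_\varphi(\vec\beta)<\alpha$, and $L_{\alpha'}\models\varphi(\vec\beta)$ in $L[G]$. Hence in $L[G]$ the ordinal $\alpha$ is $\Sigma^1_n$- and $\Pi^1_n$-reflecting for every $n$, and $\sigma^1_n,\pi^1_n\le\alpha<\kappa$. $\square$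

So in $L[G]$ the easy case never applies, and an argument is needed for $\alpha<\kappa$.

## 3. Constructible sets one at a time: what Shoenfield's theorem gives

We fix the textbook facts about $L_\kappa$.

First, $L_\kappa=(H_{\omega_1})^L$. It satisfies $\mathsf{ZF}$ without Power Set, $V=L$, and "every set is countable". Also $P(\omega)\cap L\subseteq L_\kappa$, and $L_\gamma$ is countable in $L$ for $\gamma<\kappa$. Second, there is a finite conjunction of axioms of $\mathsf{ZF}-\text{Power Set}+V{=}L$ such that every transitive set satisfying it is some $L_\gamma$ (Kunen, *Set Theory*, 1980, Ch. VI). Let $\chi$ be this conjunction, with Extensionality included, together with "every set is countable". Then $L_\kappa\models\chi$, and every transitive set satisfying $\chi$ is an $L_\gamma$.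

Let $\alpha\in(\omega,\kappa)$ be a limit. Then $L_\alpha$ is countably infinite. A second-order variable over $L_\alpha$ can hold a whole countable model, as a relation $E$ on $L_\alpha$. To know which element of that model plays the role of $x\in L_\alpha$, we carry along an embedding $F$.

**Definition 7.** For binary relations $E,F$ on $L_\alpha$, $\mathrm{Cand}(E,F)$ is the conjunction of

1. $E$ is well-founded: $\forall X\,(X\ne\emptyset\to\exists x\in X\,\forall y\in X\,\neg\,yEx)$;
2. $(L_\alpha,E)\models\chi$;
3. $F$ is a function on $L_\alpha$ with $x\in y\leftrightarrow F(x)\,E\,F(y)$, and $zEF(y)\to z\in\operatorname{ran}F$.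

For $X\subseteq L_\alpha$, $\mathrm{In}(X;E,F)$ is the first-order statement $\exists c\,\forall z\,(zEc\leftrightarrow z\in F[X])$.

Only clause 1 has a second-order quantifier, so $\mathrm{Cand}$ is $\Pi^1_1$.

**Lemma 8.** Suppose $\mathrm{Cand}(E,F)$ holds over $L_\alpha$. Then the Mostowski collapse $\pi$ is an isomorphism of $(L_\alpha,E)$ with some $(L_\gamma,\in)$, $\pi\circ F=\mathrm{id}$ on $L_\alpha$, and $\mathrm{In}(X;E,F)$ holds iff $X\in L_\gamma$. Conversely, let $L_\gamma$ be countable with $L_\alpha\subseteq L_\gamma\models\chi$, let $h:L_\gamma\to L_\alpha$ be a bijection, let $E$ be the image of $\in$ under $h$, and let $F=h\restriction L_\alpha$. Then $\mathrm{Cand}(E,F)$ holds, and the collapse is $h^{-1}$.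

*Proof.* $E$ is well-founded and extensional, so it collapses to a transitive set satisfying $\chi$, which is some $L_\gamma$. For $y\in L_\alpha$, clause 3 says that the $E$-predecessors of $F(y)$ are exactly the $F(x)$ with $x\in y$. So $\pi F(y)=\{\pi F(x):x\in y\}$, and $\pi F(y)=y$ follows by $\in$-induction. If $c$ witnesses $\mathrm{In}(X;E,F)$, then $\pi(c)=\pi[F[X]]=X$. If $X\in L_\gamma$, then $c=\pi^{-1}(X)$ is a witness, since its $E$-predecessors are the $\pi^{-1}(x)=F(x)$ with $x\in X$.

For the converse, clauses 1 and 2 hold because $(L_\alpha,E)\cong(L_\gamma,\in)$ via $h^{-1}$, which is therefore the collapse. If $zEh(y)$ with $y\in L_\alpha$, then $z=h(w)$ with $w\in y\subseteq L_\alpha$, so $z\in\operatorname{ran}F$. This gives clause 3. $\square$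

**Lemma 9.** (No hypothesis on $V$.) For a limit $\alpha\in(\omega,\kappa)$ and $X\subseteq L_\alpha$: $X\in L$ iff $\exists E,F\,(\mathrm{Cand}(E,F)\wedge\mathrm{In}(X;E,F))$. So "$X\in L$" is $\Sigma^1_2$ over $L_\alpha$.

*Proof.* The implication from right to left is Lemma 8. Let $X\in L$. Then $X$ is hereditarily countable in $L$, so $X\in L_\kappa$. Take a countable $N\prec L_\kappa$ with $L_\alpha\cup\{X\}\subseteq N$. Its collapse is a transitive set satisfying $\chi$, hence some countable $L_\gamma$. The collapse fixes every element of the transitive set $L_\alpha\subseteq N$, hence also fixes $X\subseteq L_\alpha$. So $L_\alpha\cup\{X\}\subseteq L_\gamma$. Apply the second half of Lemma 8, then the first. $\square$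

Now the natural first approach to Theorem A: relativize second-order quantifiers to $L$, and use Shoenfield's theorem to keep the complexity low.

**Remark 10 (weak inequality).** In ZFC, without further hypothesis, $(\sigma^1_3)^L\le\sigma^1_3$ and $(\pi^1_3)^L\le\pi^1_3$. By Proposition 4 we may assume $\alpha=\sigma^1_3<\kappa$. Let $\varphi=\exists X\,\forall Y\,\exists Z\,\varphi_0$ be $\Sigma^1_3$, with $\varphi_0$ first-order, and let $\varphi^c$ be
$$\mathsf{Pair}\ \wedge\ \exists X\,\exists E,F\,\big[\mathrm{Cand}(E,F)\wedge\mathrm{In}(X;E,F)\wedge\forall Y\,\exists Z\,\varphi_0\big].$$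
The bracket is $\Pi^1_2$, so $\varphi^c$ is $\Sigma^1_3$. For a limit $\alpha'\in(\omega,\kappa)$, a bijection $\omega\to L_{\alpha'}$ in $L$ turns $\forall Y\exists Z\,\varphi_0$, with $X\in L$, into a $\Pi^1_2$ statement about reals with a constructible parameter. By Shoenfield absoluteness it has the same truth value in $L$ and in $V$. So $L_{\alpha'}\models\varphi^c(\vec\beta)$ iff $(L_{\alpha'}\models\varphi(\vec\beta))^L$, and reflecting $\varphi^c$ shows that $\alpha$ is $\Sigma^1_3$-reflecting in $L$. For $\varphi=\forall X\,\exists Y\,\forall Z\,\varphi_0$ use $\mathsf{Pair}\wedge\forall X,E,F\,[\neg\mathrm{Cand}\vee\neg\mathrm{In}(X;E,F)\vee\exists Y\forall Z\,\varphi_0]$. Here $\neg\mathrm{Cand}$ is $\Sigma^1_1$, so the bracket is $\Sigma^1_2$ and the formula is $\Pi^1_3$.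

To get a strict inequality we would now reflect the statement "$\alpha$ is $\Sigma^1_3$-reflecting in $L$" itself. This is exactly where the approach stops. That statement reads: for all $\varphi$ and $\vec\beta$, *if* $(L_\alpha\models\varphi(\vec\beta))^L$, *then* some $\alpha'\in(\max\vec\beta,\alpha)$ has $(L_{\alpha'}\models\varphi(\vec\beta))^L$. The translation of Remark 10 makes the premise $\Sigma^1_3$, and it occurs negatively. The implication is a $\Pi^1_3$ statement or a $\Sigma^1_3$ statement, which places it in neither class. Moreover, no refinement of this argument alone can succeed, since so far we have not used $\omega_1^L<\omega_1$: if $V=L$, then trivially $(\sigma^1_3)^L=\sigma^1_3$.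

So we need the hypothesis, and we need it to turn facts of $L$ about $L_\alpha$ into statements that are *both* $\Sigma^1_3$ and $\Pi^1_3$.

## 4. A $\Pi^1_2$ description of $L_{\omega_1^L}$

Remark 10 handles constructible sets one at a time: each has its own candidate $E$. If $\kappa$ is countable, all subsets of $L_\alpha$ in $L$ fit at once into one relation on $L_\alpha$, namely a copy of $L_\kappa$. If that copy can be recognized by a $\Pi^1_2$ condition on the code, then "some correct code says $\psi$" is $\Sigma^1_3$, "every correct code says $\psi$" is $\Pi^1_3$, and the two agree.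

Being a candidate is not enough to be a copy of $L_\kappa$. In $L$, take a countable $N\prec L_\kappa$ with $L_\alpha\subseteq N$. It collapses to some $L_\gamma$ with $\gamma<\kappa$ and $L_\alpha\subseteq L_\gamma$, and Lemma 8 gives a candidate coding $L_\gamma$. This $L_\gamma$ satisfies the same first-order sentences as $L_\kappa$, so adding first-order sentences about $(L_\alpha,E)$ will not help. What distinguishes $L_\kappa$ is that it contains *every* constructible real, and this can be said by comparison with all other candidates.

We also want the code to carry a truth predicate, which is needed only for Theorem B(1). Let $\mathrm{Sat}\subseteq L_\kappa$ be the satisfaction relation of $(L_\kappa,\in)$: the set of pairs $(e,s)$ where $e\in\omega$ codes a formula and $s$ is a finite sequence of elements of $L_\kappa$ satisfying it. All finite sequences from $L_\kappa$ are in $L_\kappa$, so the Tarski clauses (Sat contains only such pairs; atomic formulas, negation, conjunction and $\exists$ are treated correctly) form a first-order sentence $\tau$ in the language $\{\in,\mathrm{Sat}\}$. By induction on formulas,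 $\mathrm{Sat}$ is the only interpretation that makes $\tau$ true over $(L_\kappa,\in)$.

**Definition 11.** For $E,F$ binary relations on $L_\alpha$ and $S\subseteq L_\alpha$, let $\mathrm{Good}(E,F,S)$ be
$$\mathrm{Cand}(E,F)\ \wedge\ (L_\alpha,E,S)\models\tau\ \wedge\ \forall Y\subseteq\omega\ \forall E',F'\,\big[\mathrm{In}(Y;E,F)\vee\neg\mathrm{Cand}(E',F')\vee\neg\mathrm{In}(Y;E',F')\big].\tag{1}$$

The last conjunct says that every real in some candidate is in this one. Since $\neg\mathrm{Cand}$ is $\Sigma^1_1$, the bracket is $\Sigma^1_1$, so the last conjunct is $\Pi^1_2$ and $\mathrm{Good}$ is $\Pi^1_2$.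

**Lemma 12.** Assume $\omega_1^L<\omega_1$, and let $\alpha\in(\omega,\kappa)$ be a limit.

(a) There are $E,F,S$ with $\mathrm{Good}(E,F,S)$.

(b) If $\mathrm{Good}(E,F,S)$, then the collapse $\pi$ is an isomorphism $(L_\alpha,E,S)\cong(L_\kappa,\in,\mathrm{Sat})$, and $\pi\circ F=\mathrm{id}$ on $L_\alpha$.

*Proof.* (a) Here the hypothesis enters: $L_\kappa$ is countable in $V$, so there is a bijection $h:L_\kappa\to L_\alpha$. Let $E,S$ be the images of $\in,\mathrm{Sat}$ and $F=h\restriction L_\alpha$. By Lemma 8, $\mathrm{Cand}(E,F)$ holds, with collapse $h^{-1}$ onto $L_\kappa$; the second conjunct of (1) holds since $(L_\kappa,\in,\mathrm{Sat})\models\tau$. For the third, suppose $\mathrm{Cand}(E',F')$ and $\mathrm{In}(Y;E',F')$ with $Y\subseteq\omega$. By Lemma 8, $Y$ lies in some $L_{\gamma'}$, so $Y\in P(\omega)\cap L\subseteq L_\kappa$, and by Lemma 8 again $\mathrm{In}(Y;E,F)$.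

(b) Let $\pi:(L_\alpha,E)\cong L_\gamma$ be the collapse; $\pi\circ F=\mathrm{id}$ by Lemma 8. *We show $\gamma=\kappa$ by excluding both inequalities.* Let $Y\in P(\omega)\cap L$, and let $E',F'$ be the relations constructed in (a). Then $\mathrm{Cand}(E',F')$, and $\mathrm{In}(Y;E',F')$ since $Y\in L_\kappa$. The third conjunct of (1) gives $\mathrm{In}(Y;E,F)$, that is, $Y\in L_\gamma$. So $P(\omega)\cap L\subseteq L_\gamma$. If $\gamma<\kappa$, then $L_\gamma$ is countable in $L$, so $P(\omega)^L$ is countable in $L$, contradicting Cantor's theorem in $L$. If $\gamma>\kappa$, then $\kappa\in L_\gamma$, and $L_\gamma\models$ "every set is countable" provides a surjection $\omega\to\kappa=\omega_1^L$ in $L_\gamma\subseteq L$, which is impossible. So $\gamma=\kappa$. Finally $(L_\kappa,\in,\pi[S])\models\tau$, so $\pi[S]=\mathrm{Sat}$ by uniqueness. $\square$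

As an example of non-absoluteness, $\exists E,F,S\,\mathrm{Good}(E,F,S)$ is a $\Sigma^1_3$ sentence, true over $L_\alpha$ in $V$ by (a). Evaluated in $L$ over the same $L_\alpha$, it is false: by Lemmas 8 and 9 applied in $L$, a good $E$ would collapse to a countable $L_\gamma$ containing every real.

## 5. Truth in $L_{\omega_1^L}$ is $\Delta^1_3$ over $L_\alpha$

**Lemma 13.** Assume $\omega_1^L<\omega_1$. For every first-order $\psi(x,\vec y)$ in the language $\{\in,\mathrm{Sat}\}$ there are a $\Sigma^1_3$ formula $\psi^\Sigma(\vec y)$ and a $\Pi^1_3$ formula $\psi^\Pi(\vec y)$ such that for all limit $\alpha\in(\omega,\kappa)$ and all $\vec\beta<\alpha$,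
$$L_\alpha\models\psi^\Sigma(\vec\beta)\iff L_\alpha\models\psi^\Pi(\vec\beta)\iff(L_\kappa,\in,\mathrm{Sat})\models\psi(\alpha,\vec\beta).\tag{2}$$

*Proof.* The ordinal $\alpha$ is not an element of $L_\alpha$, but a good code has a point for it. Let $\theta(E,F,S,\vec\beta)$ be the first-order statement: there is $b$ such that $\forall z\,(zEb\leftrightarrow\exists\xi\in\mathrm{Ord}\ z=F(\xi))$, and $(L_\alpha,E,S)\models\psi(b,F(\vec\beta))$. Suppose $\mathrm{Good}(E,F,S)$, with collapse $\pi$ onto $L_\kappa$. A point $b$ satisfies the first clause iff $\pi(b)=\{\pi F(\xi):\xi<\alpha\}=\alpha$. As $\alpha\in L_\kappa$, exactly one such $b$ exists. Also $\pi F(\vec\beta)=\vec\beta$. So for every good triple, $\theta$ holds iff $(L_\kappa,\in,\mathrm{Sat})\models\psi(\alpha,\vec\beta)$. Put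
$$\psi^\Sigma:=\mathsf{Pair}\wedge\exists E,F,S\,(\mathrm{Good}\wedge\theta),\qquad\psi^\Pi:=\mathsf{Pair}\wedge\forall E,F,S\,(\mathrm{Good}\to\theta).$$
As $\mathrm{Good}$ is $\Pi^1_2$, the first is $\Sigma^1_3$; as $\neg\mathrm{Good}$ is $\Sigma^1_2$, the second is $\Pi^1_3$. Good triples exist and all give the same answer, so (2) holds. $\square$

**Lemma 14 (transfer).** Assume $\omega_1^L<\omega_1$. Let $\alpha\in(\omega,\kappa)$ be a limit that is $\Sigma^1_3$-reflecting or $\Pi^1_3$-reflecting in $V$. If $(L_\kappa,\in,\mathrm{Sat})\models\psi(\alpha,\vec\beta)$ with $\vec\beta<\alpha$, then there is a limit $\alpha'$ with $\max(\vec\beta,\omega)<\alpha'<\alpha$ and $(L_\kappa,\in,\mathrm{Sat})\models\psi(\alpha',\vec\beta)$.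

*Proof.* By (2), $L_\alpha$ satisfies $\psi^\Sigma(\vec\beta)$ and $\psi^\Pi(\vec\beta)$. Reflect the first if $\alpha$ is $\Sigma^1_3$-reflecting, the second otherwise, with parameters $\vec\beta,\omega$. The reflected $\alpha'$ is a limit, by $\mathsf{Pair}$, and $\omega<\alpha'<\alpha<\kappa$. So (2) applies at $\alpha'$. $\square$

The formula $\psi$ in Lemma 14 is an arbitrary first-order formula over $L_\kappa$, of any complexity. This removes the obstruction met after Remark 10.

## 6. Proof that $\sigma^1_3$ and $\pi^1_3$ exceed their values in $L$

We check that second-order truth of $L$ about levels below $\kappa$ is first-order over $L_\kappa$.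

**Lemma 15.** (No hypothesis on $V$.) For each second-order $\varphi$ there is a first-order $\psi_\varphi$ with $L_\kappa\models\psi_\varphi(\alpha,\vec\beta)\iff(L_\alpha\models\varphi(\vec\beta))^L$ for $\vec\beta<\alpha<\kappa$. For each $m$ there are first-order $\rho^\Sigma_m(x)$ and $\rho^\Pi_m(x)$ such that for $\alpha<\kappa$, $L_\kappa\models\rho^\Sigma_m(\alpha)$ (respectively $\rho^\Pi_m(\alpha)$) iff in $L$ the ordinal $\alpha>\omega$ is a limit and is $\Sigma^1_m$-reflecting (respectively $\Pi^1_m$-reflecting).

*Proof.* For $\gamma<\kappa$ the set $L_\gamma$ is countable in $L$. So $L_\gamma$ and all constructible relations on it belong to $(H_{\omega_1})^L=L_\kappa$, and the map $\gamma\mapsto L_\gamma$ is definable in $L_\kappa\models\mathsf{ZF}-\text{Power Set}$. Hence a quantifier "for all $X\subseteq L_\alpha$" computed in $L$ is the first-order quantifier over those elements of $L_\kappa$ that are subsets of $L_\alpha$. This gives $\psi_\varphi$.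

For $\rho_m$ we must also quantify over formulas. First-order satisfaction for set structures is correctly definable in $L_\kappa$. A coded $\Sigma^1_m$ formula $e$ holds at $L_x$ in $L$ iff $\exists X_1\subseteq L_x\,\forall X_2\subseteq L_x\cdots$ ($m$ alternating quantifiers) the structure $(L_x,\in,X_1,\dots,X_m)$ satisfies the first-order part of $e$. As $m$ is fixed, this is one first-order formula over $L_\kappa$, uniform in $e$, $x$ and the parameters; similarly for $\Pi^1_m$. Now $\rho^\Sigma_m(x)$ says: $x>\omega$ is a limit, and for every coded $\Sigma^1_m$ formula $e$ and every nonempty finite increasing sequence $\vec\beta$ of ordinals below $x$, if $e$ holds at $L_x$ of $\vec\beta$, then it holds at $L_{x'}$ of $\vec\beta$ for some $x'\in(\max\vec\beta,x)$. Likewise for $\rho^\Pi_m$. $\square$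

*Proof of Theorem A.* Assume $\omega_1^L<\omega_1$ and let $\alpha=\sigma^1_3$. If $\alpha\ge\kappa$, Proposition 4 applies. So let $\alpha<\kappa$.

**Step 1.** The purpose is to see that $\alpha$ is $\Sigma^1_3$-reflecting in $L$. Let $\varphi$ be $\Sigma^1_3$ and $(L_\alpha\models\varphi(\vec\beta))^L$, that is, $L_\kappa\models\psi_\varphi(\alpha,\vec\beta)$. By Lemma 14 there is $\alpha'\in(\max\vec\beta,\alpha)$ with $L_\kappa\models\psi_\varphi(\alpha',\vec\beta)$, that is, $(L_{\alpha'}\models\varphi(\vec\beta))^L$.

**Step 2.** The purpose is to reflect this property itself. By Step 1, $L_\kappa\models\rho^\Sigma_3(\alpha)$. By Lemma 14, applied to $\rho^\Sigma_3$, there is $\alpha'<\alpha$ with $L_\kappa\models\rho^\Sigma_3(\alpha')$. So $\alpha'$ is one of the ordinals considered in $L$ and is $\Sigma^1_3$-reflecting there, whence $(\sigma^1_3)^L\le\alpha'<\alpha=\sigma^1_3$.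

For $\pi^1_3$, let $\alpha=\pi^1_3<\kappa$ and use $\Pi^1_3$ formulas $\varphi$ in Step 1 and $\rho^\Pi_3$ in Step 2. Lemma 14 covers $\Pi^1_3$-reflecting $\alpha$. $\square$

## 7. The least $\eta$ with $L_\eta\prec L_{\omega_1^L}$ separates the two families

Step 1 works for formulas of every level $m$, so $\sigma^1_3$ should lie above all $(\sigma^1_m)^L$ at once. The separating ordinal can be identified. Let $\eta$ be the least ordinal with $L_\eta\prec L_\kappa$ (elementary submodels being nonempty).

**Theorem B (ZFC).**

1. Assume $\omega_1^L<\omega_1$. If a limit ordinal $\alpha\in(\omega,\omega_1^L)$ is $\Sigma^1_3$-reflecting or $\Pi^1_3$-reflecting in $V$, then $L_\alpha\prec L_{\omega_1^L}$, and $\alpha$ is a limit of limit ordinals $\alpha'$ with $L_{\alpha'}\prec L_{\omega_1^L}$. Hence $\eta<\min(\sigma^1_3,\pi^1_3)$.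
2. $(\sigma^1_m)^L,(\pi^1_m)^L<\eta$ for every $m$, and $\sup_m(\sigma^1_m)^L=\sup_m(\pi^1_m)^L=\eta$ (no hypothesis on $V$ is needed). So if $\omega_1^L<\omega_1$, then for all $m<\omega$ and $n\ge3$,
$$(\sigma^1_m)^L,\ (\pi^1_m)^L\;<\;\eta\;<\;\min(\sigma^1_n,\pi^1_n).\tag{3}$$
3. The index $n\ge3$ cannot be lowered, by the background fact that $\pi^1_1,\sigma^1_1,\pi^1_2,\sigma^1_2$ are correctly computed by $L$ (Shoenfield absoluteness). If $G$ is $\mathrm{Col}(\omega,\omega_1^L)$-generic over $L$, then in $L[G]$ we have $\omega_1^L<\omega_1$ but all $\sigma^1_n,\pi^1_n$ are $<\omega_1^L$. If $0^\#$ exists, then $\sigma^1_3,\pi^1_3>\omega_1^L$. So the hypothesis $\omega_1^L<\omega_1$ does not decide the position of $\sigma^1_3,\pi^1_3$ relative to $\omega_1^L$.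

**Step 1: hulls in $L_\kappa$.** The purpose is to describe $\eta$ by definability. For $A\subseteq\kappa$ let $H(A)$ be the set of elements of $L_\kappa$ definable in $(L_\kappa,\in)$ from parameters in $A$. The order $<_L$ is a definable well-order of $L_\kappa$; so if $L_\kappa\models\exists x\,\psi(x,\vec a)$ with $\vec a\in H(A)$, the $<_L$-least such $x$ is in $H(A)$. By the Tarski–Vaught criterion, $H(A)\prec L_\kappa$. Moreover $H(A)$ is transitive: if $\emptyset\ne x\in H(A)$, the $<_L$-least surjection $g:\omega\to x$ in $L_\kappa$ is in $H(A)$, hence so is each $g(k)$, $k\in\omega$, and $x\subseteq H(A)$. As $H(A)\models\chi$, we get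
$$H(A)=L_{H(A)\cap\mathrm{Ord}}\prec L_\kappa.\tag{4}$$

In particular $H(\emptyset)=L_{\eta_0}\prec L_\kappa$ for some $\eta_0$. If $L_\delta\prec L_\kappa$ and $d$ is the unique element of $L_\kappa$ satisfying $\psi$, then $L_\delta$ has an element satisfying $\psi$, which must be $d$. So $H(\emptyset)\subseteq L_\delta$ and $\eta_0\le\delta$. Thus $\eta_0=\eta$: the ordinals $<\eta$ are exactly those definable in $L_\kappa$ without parameters. The set $H(\emptyset)$ can be formed in $L$, where it is countable because there are only countably many formulas. Hence $\eta<\kappa$.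

**Step 2: part (1), $L_\alpha\prec L_\kappa$.** Assume $\omega_1^L<\omega_1$ and let $\alpha$ be as in (1). The purpose is to show that definitions in $L_\kappa$ with parameters below $\alpha$ do not lead to ordinals outside $\alpha$. Suppose $\gamma\in[\alpha,\kappa)$ is definable in $L_\kappa$ from $\vec\beta<\alpha$. Let $g$ be the $<_L$-least surjection $\omega\to\gamma+1$ in $L_\kappa$; it is definable from $\vec\beta$. As $\alpha\in\gamma+1$, fix $k$ with $\alpha=g(k)$. Apply Lemma 14 to the formula "$x=g(k)$", with parameters $\vec\beta,k<\alpha$. It gives $\alpha'<\alpha$ with $\alpha'=g(k)=\alpha$, a contradiction. So $H(\alpha)\cap\mathrm{Ord}=\alpha$, and $L_\alpha=H(\alpha)\prec L_\kappa$ by (4).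

**Step 3: part (1), reflecting elementarity.** The purpose is to find many $\alpha'<\alpha$ with the same property; this is where $\mathrm{Sat}$ is used. The relation "$x$ is a limit ordinal and $L_x\prec L_\kappa$" is first-order definable over $(L_\kappa,\in,\mathrm{Sat})$ by the Tarski–Vaught criterion: for all formula codes $e$ and finite sequences $s$ from $L_x$, if some $y$ has $(e,s^\frown y)\in\mathrm{Sat}$, then some $y\in L_x$ does. By Step 2 it holds of $\alpha$. For each $\beta<\alpha$, Lemma 14 with the dummy parameter $\beta$ gives a limit $\alpha'\in(\beta,\alpha)$ with $L_{\alpha'}\prec L_\kappa$. So $\alpha$ is a limit of such ordinals, each of which is $\ge\eta$, and $\alpha>\eta$.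

Apply this to $\sigma^1_3$ and $\pi^1_3$ whenever they are $<\kappa$; when they are $\ge\kappa$, they exceed $\eta$ because $\eta<\kappa$. This proves (1).

**Step 4: part (2), the upper bound.** By Lemma 3, $(\sigma^1_m)^L<\kappa$, and by Lemma 15 it is the least $x$ with $L_\kappa\models\rho^\Sigma_m(x)$. So it is definable in $L_\kappa$ without parameters, hence $<\eta$ by Step 1. The same holds for $(\pi^1_m)^L$ with $\rho^\Pi_m$.

**Step 5: a converse to Lemma 15.** For the supremum, definitions over $L_\kappa$ must be turned into second-order statements over countable levels, with no bound on the complexity. The following lemma does this, and will be applied in $L$.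

**Lemma 16 (ZFC).** For each first-order $\psi(x,\vec y)$ there is a second-order $\psi^*(\vec y)$ such that for all countable limit $\alpha>\omega$ and $\vec\beta<\alpha$: $L_\alpha\models\psi^*(\vec\beta)\iff H_{\omega_1}\models\psi(\alpha,\vec\beta)$.

*Proof.* A *code* is a pair $(E,r)$ with $E$ a well-founded extensional relation on $L_\alpha$ and $r\in L_\alpha$. Its value $\mathrm{val}(E,r)$ is the image of $r$ under the collapse of $E$. Values are hereditarily countable. Conversely, every $x\in H_{\omega_1}$ is a value: $x$ belongs to a countably infinite transitive set, for instance the transitive closure of $\{x\}$ together with $\omega$, and a bijection of that set with $L_\alpha$ carries $\in$ to the required $E$.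

*Equality.* $\mathrm{val}(E,r)=\mathrm{val}(E',r')$ iff there is $J\subseteq L_\alpha\times L_\alpha$ with $rJr'$ such that whenever $uJu'$, every $vEu$ has some $v'E'u'$ with $vJv'$, and every $v'E'u'$ has some $vEu$ with $vJv'$. If the values are equal, let $uJu'$ mean $\mathrm{val}(E,u)=\mathrm{val}(E',u')$: for $vEu$, $\mathrm{val}(E,v)\in\mathrm{val}(E,u)=\mathrm{val}(E',u')$, so it equals $\mathrm{val}(E',v')$ for some $v'E'u'$, and symmetrically. Conversely, given $J$, we show by induction on $u$ along $E$ that $uJu'$ implies $\mathrm{val}(E,u)=\mathrm{val}(E',u')$. By the induction hypothesis and the two properties of $J$, each $\mathrm{val}(E,v)$ with $vEu$ is some $\mathrm{val}(E',v')$ with $v'E'u'$, and conversely. So the two sets have the same elements.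

*Membership and constants.* $\mathrm{val}(E,r)\in\mathrm{val}(E',r')$ iff $\mathrm{val}(E,r)=\mathrm{val}(E',s')$ for some $s'E'r'$. Using $\in$ on $L_\alpha$ for $E'$, whose collapse is the identity, the equality criterion expresses "$\mathrm{val}(E,r)=\xi$" for $\xi<\alpha$. Finally $\mathrm{val}(E,r)=\alpha$ iff the values of the $E$-members of $r$ are exactly the ordinals of $L_\alpha$.

So translate each first-order quantifier of $\psi$ as a quantifier over codes, each atomic formula as above, and let $\psi^*(\vec\beta)$ say that the translation holds of some codes with values $\alpha,\vec\beta$. $\square$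

Element quantifiers can be replaced by set quantifiers over singletons, so $\psi^*$ has a prenex form. With dummy quantifiers, for all large $m$ it is equivalent over limit levels $L_\alpha$, $\alpha>\omega$, both to a $\Sigma^1_m$ and to a $\Pi^1_m$ formula.

**Step 6: part (2), the supremum.** The purpose is to show that no $\delta<\eta$ bounds the $(\sigma^1_m)^L$ or the $(\pi^1_m)^L$. Let $\delta<\eta$, and let $g$ be the $<_L$-least surjection $\omega\to\delta+1$ in $L_\kappa$. By Step 1, $\delta$ and hence $g$ are definable in $L_\kappa$ without parameters. Work in $L$, where $H_{\omega_1}=L_\kappa$. Lemma 16 gives a second-order $\psi^*(y)$ with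
$$L_\alpha\models\psi^*(k)\iff\alpha=g(k)\qquad(\alpha>\omega\text{ a countable limit},\ k<\omega).$$
Let $m$ be large enough for $\psi^*$. Suppose some limit $\alpha\in(\omega,\delta]$ is $\Sigma^1_m$- or $\Pi^1_m$-reflecting. Choose $k$ with $\alpha=g(k)$ and reflect $\psi^*(k)$, with $\mathsf{Pair}$ and the parameter $\omega$. We get a limit $\alpha'\in(\omega,\alpha)$ with $\alpha'=g(k)=\alpha$, a contradiction. So $(\sigma^1_m)^L,(\pi^1_m)^L>\delta$ for all large $m$. With Step 4, both suprema equal $\eta$.

**Step 7: the chain (3).** Let $\omega_1^L<\omega_1$ and $n\ge3$. A $\Sigma^1_n$-reflecting ordinal is $\Sigma^1_3$-reflecting, by dummy quantifiers, so $\sigma^1_n\ge\sigma^1_3>\eta$ by (1). Likewise $\pi^1_n\ge\pi^1_3>\eta$. Together with Step 4 this is (3), and (2) is proved.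

**Step 8: part (3).** The purpose is to see the limits of the result. For $n=1,2$ the background gives $(\sigma^1_n)^L=\sigma^1_n$ and $(\pi^1_n)^L=\pi^1_n$, so strict inequality fails there, whatever $\omega_1^L$ is. By the first half of (2), these ordinals are then also $<\eta$, so (3) fails for $n=1,2$ as well. The statement about $L[G]$ is Proposition 6. The statement about $0^\#$ is Proposition 5, which also gives $\omega_1^L<\omega_1$ in that case. So under $\omega_1^L<\omega_1$ the ordinals $\sigma^1_3,\pi^1_3$ may lie below $\omega_1^L$ or above it. $\square$
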